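\title{Ehrhart fans without a Todd operator}

\begin{abstract}
An Ehrhart fan is a balanced unimodular fan whose $K$-ring carries an Euler characteristic, normalized as for a smooth complete toric variety. It has an Ehrhart polynomial and a volume polynomial, and for complete fans the Hirzebruch--Riemann--Roch formula produces the first from the second by an invertible differential operator with constant coefficients. We show that for Ehrhart fans of dimension $d\ge 2$ such an operator need not exist; our smallest example is a union of four coordinate planes in $\mathbb{R}^5$. We characterize the existence of the operator by the kernel of the degree pairing on the Chow ring, make this criterion explicit in dimension two, and construct a two-dimensional counterexample that is irreducible and in which the star of every ray is a tropical line.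
\end{abstract}

\section{Introduction}

A segment of length $t$ with integer endpoints contains $t+1=(1+\frac{d}{dt})\,t$ integer points, and a box with integer vertices and side lengths $t_1,\dots,t_n$ contains
\begin{equation}\label{eq:box}
\prod_{i=1}^n(1+t_i)=\prod_{i=1}^n\Bigl(1+\frac{\partial}{\partial t_i}\Bigr)\cdot t_1\cdots t_n
\end{equation}
of them. The count is obtained from the volume by a differential operator with constant coefficients and constant term $1$. Both polynomials can be defined from a fan alone, for a class of fans that need not be complete, and one may ask whether the operator survives in this generality. We begin with the definitions.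

\subsection{Ehrhart fans}

Let $N$ be a lattice with dual lattice $M$, and let $\Sigma$ be a finite fan in $N_{\mathbb{R}}$ that is \emph{unimodular}: every cone is generated by part of a basis of $N$. We write $\Sigma(k)$ for the set of $k$-dimensional cones, $\sigma(1)$ for the set of rays of a cone $\sigma$, and $u_\rho$ for the primitive generator of a ray $\rho$. A set $I\subseteq\Sigma(1)$ \emph{spans a cone} if $I=\sigma(1)$ for some $\sigma\in\Sigma$; subsets of such a set span cones as well.

\medskip\noindent\emph{Piecewise linear functions.}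
Let $\mathrm{PL}(\Sigma)$ be the group of continuous functions $|\Sigma|\to\mathbb{R}$ that are linear on each cone and integral on $N\cap|\Sigma|$, and let $\mathrm{PL}_{\mathbb{Q}}(\Sigma)=\mathrm{PL}(\Sigma)\otimes\mathbb{Q}$. The Courant function $x_\rho$ takes the value $1$ at $u_\rho$ and $0$ at all other ray generators. These functions form a basis of $\mathrm{PL}(\Sigma)$, and the coordinates of $f$ in this basis are the values $f_\rho=f(u_\rho)$. An element $m\in M$ gives the function $m=\sum_\rho\langle m,u_\rho\rangle x_\rho\in\mathrm{PL}(\Sigma)$.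

\medskip\noindent\emph{Differential operators.}
Let $\mathrm{Diff}=\mathbb{Q}[\partial_\rho:\rho\in\Sigma(1)]$, with $\partial_\rho=\partial/\partial f_\rho$, be the ring of differential operators with constant coefficients acting on polynomial functions on $\mathrm{PL}_{\mathbb{Q}}(\Sigma)$, and let $\mathrm{Diff}_k$ be its homogeneous part of order $k$. For $z\in\mathrm{PL}_{\mathbb{Q}}(\Sigma)$ let $\partial_z=\sum_\rho z_\rho\partial_\rho$ be the derivative in the direction $z$. A polynomial function $g$ has an annihilator $\mathrm{Ann}(g)\subseteq\mathrm{Diff}$, which is an ideal, and an algebra $A_g=\mathrm{Diff}/\mathrm{Ann}(g)$. For polynomial functions $g',g$ we write $g'\sim g$ if $g'=\mathrm{td}\cdot g$ for some $\mathrm{td}\in\mathrm{Diff}$ whose class is a unit of $A_g$.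

\medskip\noindent\emph{Chow ring and volume.}
The rational Chow ring is $A(\Sigma)=\mathbb{Q}[x_\rho:\rho\in\Sigma(1)]/(\mathcal{I}_\Sigma+\mathcal{J}_\Sigma)$, where $\mathcal{I}_\Sigma$ is generated by the products $\prod_{\rho\in I}x_\rho$ over sets $I$ that do not span a cone and $\mathcal{J}_\Sigma$ is generated by the linear forms $m\in M$. We identify $x_\rho$ with $\partial_\rho$, so that $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$ is an ideal of $\mathrm{Diff}$, the form $m$ becomes $\partial_m$, and $A(\Sigma)$ is a quotient of $\mathrm{Diff}$. Put $x_\sigma=\prod_{\rho\in\sigma(1)}x_\rho$ and $\partial_\sigma=\prod_{\rho\in\sigma(1)}\partial_\rho$. The classes $x_\sigma$, $\sigma\in\Sigma(k)$, span $A^k(\Sigma)$ (Lemma~\ref{lem:span}), so a linear functional on $A^k(\Sigma)$ is determined by the map $\Sigma(k)\to\mathbb{Q}$ recording its values on the $x_\sigma$. Such a functional, or map, is a \emph{$k$-dimensional Minkowski weight}. The fan $\Sigma$ is \emph{balanced} if it is pure of some dimension $d$ and the constant function $1$ on $\Sigma(d)$ is a Minkowski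 weight. Extending this functional by zero to the other degrees gives the degree map $\deg:A(\Sigma)\to\mathbb{Q}$ and the \emph{volume polynomial}
\[
\mathrm{Vol}_\Sigma(f)=\deg(\exp(f))=\tfrac{1}{d!}\deg(f^d),\qquad f=\textstyle\sum_\rho f_\rho x_\rho\in\mathrm{PL}_{\mathbb{Q}}(\Sigma).
\]

\medskip\noindent\emph{$K$-ring and Ehrhart function.}
Let $\hat K(\Sigma)$ be the ring of functions $|\Sigma|\to\mathbb{R}$ generated by the $e^f$, $f\in\mathrm{PL}(\Sigma)$, and let $K(\Sigma)=\hat K(\Sigma)/\langle e^m-1:m\in M\rangle$. Put $y_\rho=1-e^{-x_\rho}$ and $y_\sigma=\prod_{\rho\in\sigma(1)}y_\rho$, so that $y_{\{0\}}=1$.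

\begin{definition}
A purely $d$-dimensional balanced unimodular fan $\Sigma$ is an \emph{Ehrhart fan} if there is a group homomorphism $\chi_\Sigma:K(\Sigma)\to\mathbb{Z}$ with $\chi_\Sigma(y_\sigma)=1$ for all $\sigma\in\Sigma$. Its \emph{Ehrhart function} is $\mathrm{Ehr}_\Sigma:\mathrm{PL}(\Sigma)\to\mathbb{Z}$, $f\mapsto\chi_\Sigma(e^f)$.
\end{definition}

The homomorphism $\chi_\Sigma$ is unique, because the $y_\sigma$ span $K(\Sigma)$ (Lemma~\ref{lem:K}). It is known that $\mathrm{Ehr}_\Sigma$ extends to a polynomial function on $\mathrm{PL}_{\mathbb{Q}}(\Sigma)$ whose homogeneous part of degree $d$ is $\mathrm{Vol}_\Sigma$; we include a short proof in Proposition~\ref{prop:poly}. We drop the subscript $\Sigma$ when the fan is clear.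

\subsection{The question and the answer}

The definitions are modeled on a complete fan $\Sigma$, with smooth complete toric variety $X_\Sigma$ and invariant divisors $D_\rho$. There $A(\Sigma)$ is the rational Chow ring of $X_\Sigma$, the function $e^f$ stands for the line bundle $\mathcal{O}(D_f)$ with $D_f=\sum_\rho f_\rho D_\rho$, the element $y_\sigma$ stands for the structure sheaf of an orbit closure, and $\mathrm{Ehr}_\Sigma(f)=\chi(X_\Sigma,\mathcal{O}(D_f))$. The Hirzebruch--Riemann--Roch formula reads $\chi(X_\Sigma,\mathcal{O}(D_f))=\deg(\mathrm{td}\cdot\exp(f))$, where the Todd class $\mathrm{td}\in A(\Sigma)$ has constant term $1$. Since $\partial_\rho\exp(f)=x_\rho\exp(f)$, this says $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$ for any lift of the Todd class to $\mathrm{Diff}$. Formula~\eqref{eq:box} is the case of $(\mathbb{P}^1)^n$, with $t_i=f(e_i)+f(-e_i)$. Ehrhart fans need not be complete: Bergman fans of matroids, including non-representable ones, also give Ehrhart fans. The following question is posed in \cite{DGM}.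

\medskip\noindent\textbf{Question.} \emph{Does $\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma$ hold for every purely $d$-dimensional Ehrhart fan $\Sigma$?}

\medskip
One is inclined to answer yes. For every Ehrhart fan the two polynomials have the same leading form, and both are annihilated by $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$. But $\mathrm{Diff}$ is commutative, so $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$ forces \emph{every} operator that kills $\mathrm{Vol}$ to kill $\mathrm{Ehr}$, and $\mathrm{Ann}(\mathrm{Vol})$ can be larger than $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$.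

\begin{theorem}\label{thm:answer}
For every $d\ge2$ there is a purely $d$-dimensional Ehrhart fan $\Sigma$ such that no $\mathrm{td}\in\mathrm{Diff}$, unit or not, satisfies $\mathrm{Ehr}_\Sigma=\mathrm{td}\cdot\mathrm{Vol}_\Sigma$; in particular $\mathrm{Ehr}_\Sigma\not\sim\mathrm{Vol}_\Sigma$. For $d\le1$, every purely $d$-dimensional Ehrhart fan satisfies $\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma$.
\end{theorem}

The first assertion is contained in Theorem~\ref{thm:cube}, the second in Theorem~\ref{thm:criterion}.

\subsection{Four planes in $\mathbb{R}^5$}\label{sec:planes}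

Let $\Sigma$ be the union of the coordinate planes $\mathbb{R}^{12},\mathbb{R}^{23},\mathbb{R}^{34},\mathbb{R}^{45}$ in $\mathbb{R}^5$, each divided into its four quadrants. Consecutive planes share an axis, so $\Sigma$ is connected in codimension one: any two quadrants are linked by a chain in which consecutive quadrants share a ray. With $t_i=f(e_i)+f(-e_i)$, Theorem~\ref{thm:cube} will show that $\Sigma$ is an Ehrhart fan with
\[
\mathrm{Vol}=W:=t_1t_2+t_2t_3+t_3t_4+t_4t_5,\qquad \mathrm{Ehr}=W+(t_1+\dots+t_5)+1 .
\]
This is what inclusion--exclusion suggests: add the polynomials $(1+t_i)(1+t_{i+1})$ of the four planes and subtract the polynomials $1+t_2$, $1+t_3$, $1+t_4$ of the three shared axes. Each plane has its own operator by \eqref{eq:box}; the question asks for one operator that serves the sum. The derivatives belonging to the rays through $e_i$ and $-e_i$ both act as $\partial/\partial t_i$, so the first-order part of such an operator would give rational numbers $\lambda_i$ with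
\[
t_1+\dots+t_5=\sum_i\lambda_i\frac{\partial W}{\partial t_i}=\lambda_2t_1+(\lambda_1+\lambda_3)t_2+(\lambda_2+\lambda_4)t_3+(\lambda_3+\lambda_5)t_4+\lambda_4t_5 .
\]
The coefficients of $t_1$ and $t_5$ force $\lambda_2=\lambda_4=1$, and then the coefficient of $t_3$ is $2$ instead of $1$. Dually, the operator $\eta=\partial/\partial t_1-\partial/\partial t_3+\partial/\partial t_5$ satisfies
\begin{equation}\label{eq:eta}
\eta\,W=t_2-(t_2+t_4)+t_4=0,\qquad \eta\,(t_1+\dots+t_5)=1,
\end{equation}
so it kills $\mathrm{Vol}$ but not $\mathrm{Ehr}$. The dual form is the one that generalizes.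

\subsection{Outline}

Section~\ref{sec:tools} shows how to recognize a given polynomial as $\mathrm{Vol}$ or $\mathrm{Ehr}$. Section~\ref{sec:cube} treats the fans built from coordinate subspaces. Section~\ref{sec:criterion} proves that operators like $\eta$ are the only obstruction, and Section~\ref{sec:dim2} turns this into linear algebra for $d=2$. The four planes form a reducible fan that is singular along the shared axes; Section~\ref{sec:irreducible} shows that neither defect is the cause of the failure.

\section{Recognizing the volume and Ehrhart polynomials}\label{sec:tools}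

Throughout, $\Sigma$ is a unimodular fan of dimension $d$.

\subsection{Operators acting on polynomials}

Let $\mathrm{Poly}_k$ be the space of homogeneous polynomials of degree $k$ in the coordinates $f_\rho$. We use four elementary facts.
\begin{itemize}
\item[(D1)] The pairing $\mathrm{Diff}_k\times\mathrm{Poly}_k\to\mathbb{Q}$, $(\delta,g)\mapsto\delta g$, is perfect: for exponent vectors with $|a|=|b|=k$, the number $\partial^af^b$ is $\prod_\rho a_\rho!\neq0$ if $a=b$ and $0$ otherwise.
\item[(D2)] Power series in the $\partial_\rho$ act on polynomials, those with nonzero constant term act invertibly, and Taylor's formula reads $(\exp(\partial_z)g)(f)=g(f+z)$. In particular $\partial_z^kV=k!\,V(z)$ for $V\in\mathrm{Poly}_k$.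
\item[(D3)] A polynomial that vanishes on the lattice $\mathrm{PL}(\Sigma)$ is zero.
\item[(D4)] A homogeneous operator that kills $g$ kills each homogeneous part of $g$.
\end{itemize}

\subsection{The volume polynomial}

\begin{lemma}\label{lem:span}
The classes $x_\sigma$, $\sigma\in\Sigma(k)$, span $A^k(\Sigma)$. In particular $A^k(\Sigma)=0$ for $k>d$.
\end{lemma}

\begin{proof}
Let $\mu$ be a monomial of degree $k$, and let its support $I$ be the set of $\rho$ with $x_\rho\mid\mu$. If $I$ does not span a cone, then $\mu=0$ in $A(\Sigma)$. Let $I=\tau(1)$ with $|I|<k$, and pick $\rho$ with $x_\rho^2\mid\mu$. The generators of $\tau$ are part of a basis of $N$, so there is $m\in M$ with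
\begin{equation}\label{eq:move}
\langle m,u_\rho\rangle=1,\qquad\langle m,u_{\rho'}\rangle=0\ \text{ for }\rho'\in\tau(1)\setminus\{\rho\}.
\end{equation}
Then $x_\rho=-\sum_{\rho'\notin\tau(1)}\langle m,u_{\rho'}\rangle x_{\rho'}$ in $A(\Sigma)$. Substituting this for one factor $x_\rho$ writes $\mu$ as a combination of monomials of degree $k$ with support of size $|I|+1$. After finitely many steps only squarefree monomials of degree $k$ remain, and each is zero or some $x_\sigma$ with $\sigma\in\Sigma(k)$.
\end{proof}

\begin{lemma}\label{lem:volder}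
Let $\Sigma$ be balanced. Then $(\delta\cdot\mathrm{Vol})(f)=\deg(\delta\exp(f))$ for all $\delta\in\mathrm{Diff}$. In particular $\delta\cdot\mathrm{Vol}=\deg(\delta)$ for $\delta\in\mathrm{Diff}_d$, and $\mathrm{Vol}\ne0$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:span}, $\exp(f)=\prod_\rho\exp(f_\rho x_\rho)$ is a polynomial in the $f_\rho$ with coefficients in $A(\Sigma)$, and $\partial_\rho\exp(f)=x_\rho\exp(f)$. Apply this repeatedly and take degrees. For $\sigma\in\Sigma(d)$ we get $\partial_\sigma\mathrm{Vol}=1$.
\end{proof}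

Conversely, a candidate for the volume polynomial proves that the fan is balanced.

\begin{lemma}\label{lem:B}
Let $\Sigma$ be pure of dimension $d$ and let $V\in\mathrm{Poly}_d$ satisfy $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma\subseteq\mathrm{Ann}(V)$ and $\partial_\sigma V=1$ for all $\sigma\in\Sigma(d)$. Then $\Sigma$ is balanced and $\mathrm{Vol}_\Sigma=V$.
\end{lemma}

\begin{proof}
The functional $\delta\mapsto\delta V$ on $\mathrm{Diff}_d$ descends to $A^d(\Sigma)$ and has the value $1$ on each $x_\sigma$. So $\Sigma$ is balanced and this functional is $\deg$. The element $f$ of $A^1(\Sigma)$ is the class of $\partial_f$, hence $\mathrm{Vol}_\Sigma(f)=\frac1{d!}\partial_f^dV=V(f)$ by (D2).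
\end{proof}

\subsection{The Ehrhart polynomial}

To construct $\chi_\Sigma$ we guess the function $\mathrm{Ehr}$ and define $\chi(e^f)$ by it. The difficulty is that the functions $e^f$ satisfy linear relations, such as $(1-e^{-x_\rho})(1-e^{-x_\tau})=0$ when $\rho$ and $\tau$ span no cone. A relation holds cone by cone, so it is respected by any function of $f$ that is a sum of contributions of single cones.

\begin{lemma}\label{lem:A}
Let $P:\mathrm{PL}(\Sigma)\to\mathbb{Z}$ be a function of the form $P=\sum_{\sigma\in\Sigma}P_\sigma$, where $P_\sigma(f)\in\mathbb{Q}$ depends only on $f|_\sigma$. Suppose that $P(f+m)=P(f)$ for all $f\in\mathrm{PL}(\Sigma)$ and $m\in M$. Then $e^f\mapsto P(f)$ is a well-defined group homomorphism $K(\Sigma)\to\mathbb{Z}$.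
\end{lemma}

\begin{proof}
Since $e^fe^{f'}=e^{f+f'}$, the ring $\hat K(\Sigma)$ is additively spanned by the $e^f$. Suppose $\sum_kc_ke^{f_k}=0$ on $|\Sigma|$ with $c_k\in\mathbb{Z}$, and fix a cone $\sigma$. The exponentials of distinct linear functions on $\sigma$ are distinct homomorphisms from the monoid $(\sigma,+)$ to $\mathbb{R}^\times$, hence linearly independent by the Dedekind--Artin lemma on independence of characters. So for each linear function $\ell$ on $\sigma$ the $c_k$ with $f_k|_\sigma=\ell$ sum to zero, and therefore $\sum_kc_kP_\sigma(f_k)=0$. Summing over $\sigma$ gives $\sum_kc_kP(f_k)=0$, so $e^f\mapsto P(f)$ is well defined on $\hat K(\Sigma)$. The ideal $\langle e^m-1\rangle$ is additively spanned by the elements $e^{f+m}-e^f$, which map to $0$.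
\end{proof}

A monomial in the $f_\rho$ whose support spans a cone $\sigma$ depends only on $f|_\sigma$, so the lemma applies to polynomials made of such monomials. To evaluate $\chi$ on products of the $y_\rho$, put $\mathbf{1}_G=\sum_{\rho\in G}x_\rho$ for $G\subseteq\Sigma(1)$. If $\chi:K(\Sigma)\to\mathbb{Z}$ is additive and $\chi(e^f)=P(f)$ with $P$ a polynomial, then expanding the product and using (D2) gives, for $I\subseteq\Sigma(1)$ and $f\in\mathrm{PL}(\Sigma)$,
\begin{equation}\label{eq:diff}
\chi\Bigl(e^f\prod_{\rho\in I}y_\rho\Bigr)=\sum_{G\subseteq I}(-1)^{|G|}P(f-\mathbf{1}_G)=\Bigl(\prod_{\rho\in I}\bigl(1-\exp(-\partial_\rho)\bigr)P\Bigr)(f).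
\end{equation}

\begin{example}\label{ex:dim1}
Let $d=1$ and let $\Sigma$ be balanced, that is, $\deg(m)=\sum_\rho\langle m,u_\rho\rangle=0$ for all $m$, or $\sum_\rho u_\rho=0$. Then $\mathrm{Vol}=\sum_\rho f_\rho$. The polynomial $P=1+\sum_\rho f_\rho$ satisfies the hypotheses of Lemma~\ref{lem:A}, and $\chi(1)=P(0)=1$, $\chi(y_\rho)=P(0)-P(-x_\rho)=1$. So $\Sigma$ is an Ehrhart fan, and $\mathrm{Ehr}=(1+\partial_\rho)\mathrm{Vol}$ for any ray $\rho$.
\end{example}

The next lemma is the multiplicative version of Lemma~\ref{lem:span}.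

\begin{lemma}\label{lem:K}
The following hold in $K(\Sigma)$.
\begin{itemize}
\item[(a)] If $I\subseteq\Sigma(1)$ does not span a cone, then $\prod_{\rho\in I}y_\rho=0$.
\item[(b)] Every monomial of degree greater than $d$ in the $y_\rho$ is zero.
\item[(c)] For $f\in\mathrm{PL}(\Sigma)$, we have $e^f=\sum_{|a|\le d}\prod_\rho\binom{f_\rho+a_\rho-1}{a_\rho}\,y_\rho^{a_\rho}$, the sum being over exponent vectors $a\in\mathbb{Z}_{\ge0}^{\Sigma(1)}$.
\item[(d)] The elements $y_\sigma$, $\sigma\in\Sigma$, span $K(\Sigma)$ as a group.
\end{itemize}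
\end{lemma}

\begin{proof}
(a) For each cone $\sigma$ some $\rho\in I$ is not a ray of $\sigma$. Then $x_\rho$ is linear on $\sigma$ and vanishes at its generators, so $1-e^{-x_\rho}$ vanishes on $\sigma$.

(b) Take a monomial of degree $k$ with support $\tau(1)$ of size less than $k$, divisible by $y_\rho^2$, and take $m$ as in \eqref{eq:move}. The relation $e^{-m}=1$ gives $e^{-x_\rho}=\prod_{\rho'\notin\tau(1)}e^{\langle m,u_{\rho'}\rangle x_{\rho'}}$. Modulo the ideal generated by the $y_{\rho'}$ with $\rho'\notin\tau(1)$, the units $e^{-x_{\rho'}}$ become $1$, so the right side becomes $1$. Hence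
\begin{equation}\label{eq:moveK}
y_\rho=\sum_{\rho'\notin\tau(1)}c_{\rho'}\,y_{\rho'}\qquad\text{with }c_{\rho'}\in K(\Sigma),
\end{equation}
and the monomial lies in the ideal generated by monomials of degree $k$ with larger support. Repeating this and discarding the monomials that vanish by (a), we reach squarefree monomials of degree $k$, which are zero for $k>d$ by (a).

(c) We have $e^f=\prod_\rho(1-y_\rho)^{-f_\rho}$. The identity $(1-y)^{-n}=\sum_{j\ge0}\binom{n+j-1}{j}y^j$ holds in $\mathbb{Z}[[y]]$ for all $n\in\mathbb{Z}$, and the product of these series terminates by (b).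

(d) Let $F^k$ be the additive span of the monomials of degree at least $k$. Then $F^0=K(\Sigma)$ by (c) and $F^{d+1}=0$ by (b). Each $c_{\rho'}$ in \eqref{eq:moveK} is an integer plus an element of $F^1$, so the step in (b) replaces a monomial of degree $k$, modulo $F^{k+1}$, by an integer combination of monomials of degree $k$ with larger support. Thus $F^k$ is spanned by $F^{k+1}$ and the $y_\sigma$ with $\sigma\in\Sigma(k)$.
\end{proof}

\begin{proposition}\label{prop:poly}
Let $\Sigma$ be a purely $d$-dimensional Ehrhart fan. Then $\mathrm{Ehr}$ extends uniquely to a polynomial function on $\mathrm{PL}_{\mathbb{Q}}(\Sigma)$, of degree at most $d$. Its homogeneous parts $E_0,\dots,E_d$ satisfy $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma\subseteq\mathrm{Ann}(E_k)$, and $E_d=\mathrm{Vol}$.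
\end{proposition}

\begin{proof}
Apply $\chi_\Sigma$ to Lemma~\ref{lem:K}(c). The binomial coefficient is a polynomial of degree $a_\rho$ in $f_\rho$, so $\mathrm{Ehr}$ is a polynomial of degree at most $d$, unique by (D3).

Let $m\in M$ and $f\in\mathrm{PL}(\Sigma)$. The polynomial $j\mapsto\mathrm{Ehr}(f+jm)$ is constant on $\mathbb{Z}$ because $e^{jm}=1$ in $K(\Sigma)$, so its derivative $(\partial_m\mathrm{Ehr})(f)$ at $j=0$ vanishes; by (D3), $\partial_m\mathrm{Ehr}=0$. Let $I$ be a set of rays that does not span a cone. By Lemma~\ref{lem:K}(a), \eqref{eq:diff} and (D3), the operator $\prod_{\rho\in I}(1-\exp(-\partial_\rho))$ kills $\mathrm{Ehr}$. Now $1-\exp(-\partial_\rho)=\partial_\rho(1-\frac12\partial_\rho+\cdots)$, and the second factor acts invertibly by (D2), so $\prod_{\rho\in I}\partial_\rho$ kills $\mathrm{Ehr}$. By (D4) all generators of $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$ kill each $E_k$.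

For $\sigma\in\Sigma(d)$, the operator $\prod_{\rho\in\sigma(1)}(1-\exp(-\partial_\rho))$ is $\partial_\sigma$ plus terms of order greater than $d$, so it sends $\mathrm{Ehr}$ to the constant $\partial_\sigma E_d$. By \eqref{eq:diff} with $f=0$ this constant is $\chi_\Sigma(y_\sigma)=1$. Lemma~\ref{lem:B} gives $E_d=\mathrm{Vol}$.
\end{proof}

\section{Cube fans}\label{sec:cube}

A simplicial complex $\Delta$ on $[n]=\{1,\dots,n\}$ is a family of subsets of $[n]$, called faces, that is closed under taking subsets; the empty set is a face. It is pure of dimension $d-1$ if all maximal faces (facets) have $d$ elements. The join of complexes on disjoint sets is $\Delta'*\Delta''=\{F'\cup F'':F'\in\Delta',\,F''\in\Delta''\}$.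

Let $\Delta$ be pure of dimension $d-1$, with every $i\in[n]$ a vertex. The \emph{cube fan} $\Sigma_\Delta$ in $\mathbb{R}^n$, with $N=\mathbb{Z}^n$, has the cones
\[
\sigma_{F,\varepsilon}=\mathrm{cone}(\varepsilon_ie_i:i\in F),\qquad F\in\Delta,\ \varepsilon\in\{\pm1\}^F .
\]
It is a subfan of the fan of $(\mathbb{P}^1)^n$, which consists of all coordinate orthants and their faces, so it is unimodular, and it is pure of dimension $d$. All $2n$ vectors $\pm e_i$ generate rays, because every $i$ is a vertex. Put $t_i(f)=f(e_i)+f(-e_i)$ and $t^F=\prod_{i\in F}t_i$. The forms $t_i$ are linearly independent, they vanish on $M$ since $t_i(m)=\langle m,e_i\rangle+\langle m,-e_i\rangle=0$, and on polynomials in the $t_i$ the derivatives belonging to the rays through $e_i$ and $-e_i$ both act as $\partial/\partial t_i$.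

\begin{theorem}\label{thm:cube}
\begin{itemize}
\item[(1)] The fan $\Sigma_\Delta$ is an Ehrhart fan, with $\mathrm{Vol}=\sum_{F\text{ facet}}t^F$ and $\mathrm{Ehr}=\sum_{F\in\Delta}t^F$.
\item[(2)] Let $d\ge2$, and let $\Delta=P_5*2^{\{6,\dots,d+3\}}$ be the join of the path $P_5$ with edges $12,23,34,45$ and the full simplex on $d-2$ vertices. Then there is no $\mathrm{td}\in\mathrm{Diff}$ with $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$. So $\mathrm{Ehr}\not\sim\mathrm{Vol}$.
\end{itemize}
\end{theorem}

\begin{proof}
(1) Write $\Sigma=\Sigma_\Delta$ and $f^\sigma=\prod_{\rho\in\sigma(1)}f_\rho$. Expanding $t^F$ gives the sum of $f^\sigma$ over the $2^{|F|}$ cones $\sigma=\sigma_{F,\varepsilon}$, so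
\[
V:=\sum_{F\text{ facet}}t^F=\sum_{\sigma\in\Sigma(d)}f^\sigma,\qquad P:=\sum_{F\in\Delta}t^F=\sum_{\sigma\in\Sigma}f^\sigma .
\]
The expressions in the $t_i$ show invariance under $M$; the expressions in the $f_\rho$ show everything else.

If $I$ does not span a cone, it is contained in no $\sigma(1)$, so $\prod_{\rho\in I}\partial_\rho$ kills every $f^\sigma$. We have $\partial_mV=0$ because $\partial_mt_i=t_i(m)=0$. For $\sigma,\sigma'\in\Sigma(d)$, the number $\partial_\sigma f^{\sigma'}$ is $1$ if $\sigma=\sigma'$ and $0$ otherwise, so $\partial_\sigma V=1$. By Lemma~\ref{lem:B}, $\Sigma$ is balanced and $\mathrm{Vol}=V$.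

The polynomial $P$ has integer coefficients, its summand $f^\sigma$ depends only on $f|_\sigma$, and $P(f+m)=P(f)$. Lemma~\ref{lem:A} gives $\chi:K(\Sigma)\to\mathbb{Z}$ with $\chi(e^f)=P(f)$. Let $\sigma\in\Sigma$ and $G\subseteq\sigma(1)$. At $f=-\mathbf{1}_G$ the monomial $f^\tau$ equals $(-1)^{\dim\tau}$ if $\tau(1)\subseteq G$ and $0$ otherwise. Every subset of $G$ spans a cone, so $P(-\mathbf{1}_G)=\sum_{G'\subseteq G}(-1)^{|G'|}$, which is $1$ for $G=\emptyset$ and $0$ otherwise. By \eqref{eq:diff}, $\chi(y_\sigma)=\sum_{G\subseteq\sigma(1)}(-1)^{|G|}P(-\mathbf{1}_G)=1$. So $\Sigma$ is an Ehrhart fan with $\mathrm{Ehr}=P$.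

(2) The facets of $\Delta$ are the unions of an edge of the path with $\{6,\dots,d+3\}$; they have $d$ elements. The sums in (1) factor over a join, so with $W$ as in Section~\ref{sec:planes},
\[
\mathrm{Vol}=W\prod_{l=6}^{d+3}t_l,\qquad\mathrm{Ehr}=\Bigl(1+\sum_{i=1}^5t_i+W\Bigr)\prod_{l=6}^{d+3}(1+t_l),
\]
where the products are $1$ for $d=2$. Let $\rho_i$ be the ray through $e_i$ and $\eta=\partial_{\rho_1}-\partial_{\rho_3}+\partial_{\rho_5}\in\mathrm{Diff}_1$. It kills $t_6,\dots,t_{d+3}$, so \eqref{eq:eta} gives $\eta\,\mathrm{Vol}=0$ and $\eta\,\mathrm{Ehr}=\prod_{l}(1+t_l)\neq0$. If $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$, then $\eta\,\mathrm{Ehr}=\mathrm{td}\cdot\eta\,\mathrm{Vol}=0$, a contradiction.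
\end{proof}

For the full simplex $\Delta=2^{[n]}$, part (1) returns the two polynomials in \eqref{eq:box}.

\section{The kernel of the degree pairing}\label{sec:criterion}

Let $\Sigma$ be a purely $d$-dimensional Ehrhart fan, with $\mathrm{Ehr}=E_0+\dots+E_d$ as in Proposition~\ref{prop:poly}. We first remove the word ``unit'' from the question and split it by degree.

\begin{lemma}\label{lem:unit}
The following are equivalent: \textup{(a)} $\mathrm{Ehr}\sim\mathrm{Vol}$; \textup{(b)} $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$ for some $\mathrm{td}\in\mathrm{Diff}$; \textup{(c)} $E_k\in\mathrm{Diff}_{d-k}\cdot\mathrm{Vol}$ for $0\le k\le d$.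
\end{lemma}

\begin{proof}
Write $\mathrm{td}=\sum_j\mathrm{td}_j$ with $\mathrm{td}_j\in\mathrm{Diff}_j$. As $\mathrm{Vol}$ is homogeneous of degree $d$, the part of degree $k$ of $\mathrm{td}\cdot\mathrm{Vol}$ is $\mathrm{td}_{d-k}\cdot\mathrm{Vol}$, and there is no part of degree greater than $d$. This gives (b)$\Leftrightarrow$(c). Assume (b). From $\mathrm{td}_0\mathrm{Vol}=E_d=\mathrm{Vol}\neq0$ we get $\mathrm{td}_0=1$, so $\mathrm{td}=1-\nu$ with all terms of $\nu$ of positive order. Since $\nu^{d+1}$ kills $\mathrm{Vol}$, the element $1+\nu+\dots+\nu^d$ is an inverse of $\mathrm{td}$ in $A_{\mathrm{Vol}}$. So (b) implies (a), and the converse holds by definition.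
\end{proof}

Condition (c) asks a polynomial to lie in a subspace, and by (D1) this can be tested against the operators orthogonal to the subspace. These are described by the kernel of the degree pairing $A^k(\Sigma)\times A^{d-k}(\Sigma)\to\mathbb{Q}$,
\[
R^k=\{a\in A^k(\Sigma):\deg(ab)=0\text{ for all }b\in A^{d-k}(\Sigma)\}.
\]
The ring $A(\Sigma)$ satisfies \emph{Poincar\'e duality} if these pairings are perfect, that is, if all $R^k$ vanish. By (D1) and Lemma~\ref{lem:volder}, an operator $\eta\in\mathrm{Diff}_k$ kills $\mathrm{Vol}$ if and only if $\deg(\delta\eta)=\delta\eta\,\mathrm{Vol}=0$ for all $\delta\in\mathrm{Diff}_{d-k}$. So $R^k$ consists of the classes of the operators of order $k$ that kill $\mathrm{Vol}$: it measures the excess of $\mathrm{Ann}(\mathrm{Vol})$ over $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$.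

\begin{theorem}\label{thm:criterion}
Let $\Sigma$ be a purely $d$-dimensional Ehrhart fan and $E_k$ the part of degree $k$ of $\mathrm{Ehr}_\Sigma$. Then $\delta\mapsto\delta\cdot E_k$ induces a linear functional $\varphi_k$ on $A^k(\Sigma)$, and
\[
\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma\iff\varphi_k|_{R^k}=0\ \text{ for }1\le k\le d-1 .
\]
In particular $\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma$ whenever $R^k=0$ for $1\le k\le d-1$ (for example under Poincar\'e duality), and always when $d\le1$.
\end{theorem}

\begin{proof}
The functional $\mathrm{Diff}_k\to\mathbb{Q}$, $\delta\mapsto\delta E_k$, vanishes on the part of order $k$ of $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$ by Proposition~\ref{prop:poly}, so $\varphi_k$ is well defined.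

Let $S_k=\mathrm{Diff}_{d-k}\cdot\mathrm{Vol}\subseteq\mathrm{Poly}_k$, and let $S_k^\perp\subseteq\mathrm{Diff}_k$ be its orthogonal complement. An operator $\eta\in\mathrm{Diff}_k$ lies in $S_k^\perp$ if and only if $\eta\delta\,\mathrm{Vol}=\deg(\eta\delta)$ vanishes for all $\delta\in\mathrm{Diff}_{d-k}$, that is, if and only if the class of $\eta$ lies in $R^k$. The pairing (D1) is perfect, so $S_k=(S_k^\perp)^\perp$, and $E_k\in S_k$ if and only if $\varphi_k|_{R^k}=0$.

By Lemma~\ref{lem:unit}, $\mathrm{Ehr}\sim\mathrm{Vol}$ if and only if $E_k\in S_k$ for $0\le k\le d$. The two extreme cases always hold: $E_d=\mathrm{Vol}\in S_d$, and $R^0=0$ because $\deg(1\cdot x_\sigma)=1$ for $\sigma\in\Sigma(d)$. For $d\le1$ no condition remains.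
\end{proof}

In the fans of Theorem~\ref{thm:cube}(2), the class of $\eta$ lies in $R^1$ and $\varphi_1(\eta)=\eta\,(t_1+\dots+t_{d+3})=1$.

\section{Fans of dimension two}\label{sec:dim2}

For $d=2$ the criterion involves only $R^1$ and $E_1$, and both can be read off from the fan. Let $\Sigma$ be a purely $2$-dimensional unimodular fan. Two distinct rays are \emph{neighbors} if they span a cone. Let $\Gamma(\rho)$ be the set of neighbors of $\rho$ and $n_\rho=|\Gamma(\rho)|$. If $\Sigma$ is balanced, put $s_\rho=\deg(x_\rho^2)$ and $B=(\deg(x_\rho x_\tau))_{\rho,\tau}$. This symmetric matrix has the $s_\rho$ on the diagonal, $1$ at pairs of neighbors and $0$ elsewhere; it acts on $\mathrm{PL}_{\mathbb{Q}}(\Sigma)=\mathbb{Q}^{\Sigma(1)}$.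

\begin{lemma}\label{lem:bal2}
The fan $\Sigma$ is balanced if and only if there are integers $s_\rho$ with
\begin{equation}\label{eq:bal}
\sum_{\tau\in\Gamma(\rho)}u_\tau=-s_\rho u_\rho\qquad\text{for all }\rho\in\Sigma(1).
\end{equation}
In that case $s_\rho=\deg(x_\rho^2)$, $Bm=0$ for all $m\in M$, and
\[
\mathrm{Vol}(f)=\tfrac12f^{T}Bf=\tfrac12\sum_\rho s_\rho f_\rho^2+\sum_{\sigma\in\Sigma(2)}\prod_{\rho\in\sigma(1)}f_\rho .
\]
\end{lemma}

\begin{proof}
Let $\Sigma$ be balanced and $s_\rho=\deg(x_\rho^2)$. For $m\in M$,
\[
0=\deg(x_\rho m)=(Bm)_\rho=s_\rho\langle m,u_\rho\rangle+\sum_{\tau\in\Gamma(\rho)}\langle m,u_\tau\rangle .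
\]
This gives $Bm=0$ and \eqref{eq:bal}, and $s_\rho\in\mathbb{Z}$ because $s_\rho u_\rho\in N$ and $u_\rho$ is primitive. Conversely, assume \eqref{eq:bal} and let $V$ be the last expression in the statement. Then $\partial_\rho\partial_\tau V$ is $1$ for neighbors and $0$ for distinct rays that are not neighbors, products of three or more derivatives kill $V$, and
\[
\partial_mV=\sum_\rho\langle m,u_\rho\rangle\Bigl(s_\rho f_\rho+\sum_{\tau\in\Gamma(\rho)}f_\tau\Bigr)=\sum_\rho f_\rho\Bigl\langle m,\ s_\rho u_\rho+\sum_{\tau\in\Gamma(\rho)}u_\tau\Bigr\rangle=0 .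
\]
By Lemma~\ref{lem:B}, $\Sigma$ is balanced with $\mathrm{Vol}=V$, and $\deg(x_\rho^2)=\partial_\rho^2V=s_\rho$ by Lemma~\ref{lem:volder}.
\end{proof}

\begin{theorem}\label{thm:dim2}
Let $\Sigma$ be a purely $2$-dimensional balanced unimodular fan.
\begin{itemize}
\item[(1)] $\Sigma$ is an Ehrhart fan if and only if $\sum_\rho(2-n_\rho)u_\rho=0$. In that case $\mathrm{Ehr}(f)=\mathrm{Vol}(f)+\sum_\rho(1+\frac{s_\rho}{2})f_\rho+1$.
\item[(2)] If $\Sigma$ is an Ehrhart fan, then $\mathrm{Ehr}\sim\mathrm{Vol}$ if and only if the vector $(2-n_\rho)_\rho$ is orthogonal to $\ker B$.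
\item[(3)] If $\Delta$ is a graph without isolated vertices, then $\mathrm{Ehr}\sim\mathrm{Vol}$ holds for $\Sigma_\Delta$ if and only if the all-ones vector lies in the column space over $\mathbb{Q}$ of the adjacency matrix of $\Delta$.
\end{itemize}
\end{theorem}

The condition in (1) says that $(2-n_\rho)_\rho$ is orthogonal to the image of $M$ in $\mathbb{Q}^{\Sigma(1)}$. So being Ehrhart is orthogonality to $M$, while $\mathrm{Ehr}\sim\mathrm{Vol}$ is orthogonality to all of $\ker B$, which contains $M$ and may be larger.

\begin{proof}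
Let $L(f)=\sum_\rho(1+\frac{s_\rho}2)f_\rho$. The column of $B$ indexed by $\rho$ has sum $s_\rho+n_\rho$, so $\sum_\rho(s_\rho+n_\rho)z_\rho$ is the sum of the coordinates of $Bz$. Subtracting it from $2L(z)$ gives
\begin{equation}\label{eq:key}
2L(z)=\sum_\rho(2-n_\rho)z_\rho\qquad\text{for }z\in\ker B .
\end{equation}
Taking $z=m\in M$ we find that $2L(m)=\langle m,v\rangle$, where
\begin{equation}\label{eq:v}
v:=\sum_\rho(2+s_\rho)u_\rho=\sum_\rho(2-n_\rho)u_\rho .
\end{equation}

(1) The normalization of $\chi$ on $1$ and on the $y_\rho$ leaves only one candidate for $\mathrm{Ehr}$. Indeed, let $\Sigma$ be an Ehrhart fan. By Proposition~\ref{prop:poly}, $\mathrm{Ehr}=\mathrm{Vol}+L'+c$ with $L'$ linear and $c$ constant. Then $c=\chi_\Sigma(1)=1$, and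
\[
1=\chi_\Sigma(y_\rho)=\mathrm{Ehr}(0)-\mathrm{Ehr}(-x_\rho)=-\tfrac{s_\rho}2+L'(x_\rho),
\]
so $L'=L$ and $\mathrm{Ehr}=P:=\mathrm{Vol}+L+1$. Since $Bm=0$, we have $\mathrm{Vol}(f+m)=\mathrm{Vol}(f)$ and
\[
P(f+m)-P(f)=L(m)=\tfrac12\langle m,v\rangle .
\]
As $\mathrm{Ehr}$ is invariant under $M$, it follows that $v=0$.

Conversely, let $v=0$, so that $P$ is invariant under $M$. The support of every monomial of $P$ spans a cone, and $P$ is integral on $\mathrm{PL}(\Sigma)$ because the only non-integral coefficients occur in $\frac12s_\rho(f_\rho^2+f_\rho)\in\mathbb{Z}$. Lemma~\ref{lem:A} gives $\chi$ with $\chi(e^f)=P(f)$. By \eqref{eq:diff}, $\chi(1)=P(0)=1$ and $\chi(y_\rho)=P(0)-P(-x_\rho)=-\frac{s_\rho}2+(1+\frac{s_\rho}2)=1$. For a cone $\sigma$ with rays $\rho,\tau$, the operator $(1-\exp(-\partial_\rho))(1-\exp(-\partial_\tau))$ acts on the quadratic polynomial $P$ as $\partial_\rho\partial_\tau$, so $\chi(y_\sigma)=\partial_\rho\partial_\tau P=1$. Thus $\Sigma$ is an Ehrhart fan.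

(2) By Theorem~\ref{thm:criterion} the condition is $\varphi_1|_{R^1}=0$. Every class in $A^1(\Sigma)$ is that of some $z\in\mathrm{PL}_{\mathbb{Q}}(\Sigma)$, and $\deg(zx_\tau)=(Bz)_\tau$, so $R^1$ is the image of $\ker B$. Moreover $\varphi_1(z)=\partial_zL=L(z)$. Now apply \eqref{eq:key}.

(3) A graph without isolated vertices is a pure complex of dimension $1$. By Theorem~\ref{thm:cube}(1), $\mathrm{Vol}=\sum_{ij\in\Delta}t_it_j$, summed over edges, and $E_1=\sum_it_i$. In Lemma~\ref{lem:unit}(c) the cases $k=0,2$ always hold, as shown in the proof of Theorem~\ref{thm:criterion}. So $\mathrm{Ehr}\sim\mathrm{Vol}$ if and only if $\sum_it_i$ lies in $\mathrm{Diff}_1\cdot\mathrm{Vol}$, which is spanned by the forms $\partial\mathrm{Vol}/\partial t_j=\sum_{i:\,ij\in\Delta}t_i$. In the basis $t_1,\dots,t_n$ these forms are the columns of the adjacency matrix.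
\end{proof}

\begin{remark}
The vector $(2-n_\rho)_\rho$ measures how far $\frac12\sum_\tau\partial_\tau$ is from being the first-order part of $\mathrm{td}$: we have $\frac12\sum_\tau\partial_\tau\mathrm{Vol}=\frac12\sum_\rho(s_\rho+n_\rho)f_\rho=L(f)-\frac12\sum_\rho(2-n_\rho)f_\rho$. If every ray has two neighbors, as in a complete fan in the plane, then $\Sigma$ is an Ehrhart fan and $\mathrm{td}=1+\frac12\sum_\tau\partial_\tau+\partial_\sigma$ works for any $\sigma\in\Sigma(2)$.
\end{remark}

\begin{example}
The condition in (1) can fail. Let $r_1,r_2,r_3$ be a basis of $\mathbb{Z}^3$, let $r_0=-r_1-r_2-r_3$, and take the cones spanned by pairs of the $r_i$. Glue two copies along $r_0$: let $N=(\mathbb{Z}^3\oplus\mathbb{Z}^3)/\mathbb{Z}(r_0-r_0')$. The spans of the two copies meet in the line $\mathbb{R}r_0$, and $-r_0=r_1+r_2+r_3$ lies in no cone, so the union is a unimodular fan. It satisfies \eqref{eq:bal} with $s=2$ at $r_0$ and $s=1$ at the other six rays, and \eqref{eq:v} gives $v=4r_0-3r_0-3r_0\neq0$. This fan is balanced but not Ehrhart.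
\end{example}

\begin{example}
The adjacency matrix is symmetric, so the condition in (3) says that every vector in its kernel has coordinate sum $0$. It holds for $r$-regular graphs, where the columns add up to $r$ times the all-ones vector. For the path on $n\ge2$ vertices the kernel is given by $z_2=0$, $z_{i-1}+z_{i+1}=0$ for $1<i<n$, and $z_{n-1}=0$. It is zero for $n$ even and spanned by $(1,0,-1,0,1,\dots)$ for $n$ odd, with $(n+1)/2$ alternating nonzero entries. So $\mathrm{Ehr}\sim\mathrm{Vol}$ fails exactly for $n\equiv1\pmod4$, and $P_5$ is the shortest path for which it fails.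
\end{example}

\section{An irreducible example whose stars are tropical lines}\label{sec:irreducible}

The \emph{star} of a ray $\rho$ is the fan in $(N/\mathbb{Z}u_\rho)_{\mathbb{R}}$ formed by the images of the cones that contain $\rho$. For $d=2$ it is one-dimensional, with rays generated by the images of the $u_\tau$, $\tau\in\Gamma(\rho)$. Call vectors $r_0,\dots,r_k$ $(k\ge1)$ in a lattice a \emph{unimodular circuit} if $\sum_ir_i=0$ and any $k$ of them form part of a lattice basis, and call a one-dimensional fan a \emph{tropical line} if its ray generators form a unimodular circuit. The model is the Bergman fan of the uniform matroid $U_{2,k+1}$, whose rays are generated by the images of $e_0,\dots,e_k$ in $\mathbb{Z}^{k+1}/\mathbb{Z}(1,\dots,1)$; the map $e_i\mapsto r_i$ identifies this lattice with a direct summand of the ambient lattice. Every linear relation among the vectors of a unimodular circuit has all coefficients equal: subtract a multiple of $\sum_i r_i=0$ to remove $r_0$, and use that $r_1,\dots,r_k$ are independent.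

The four planes have two visible defects. They are reducible: the polynomial $t_1t_2$ is killed by $\mathcal{I}_\Sigma+\mathcal{J}_\Sigma$, so $\delta\mapsto\delta(t_1t_2)$ is a Minkowski weight supported on a single plane. And the star of the ray through $e_2$ has the rays $\pm e_1,\pm e_3$, with two independent relations, so it is not a tropical line. Reducibility and singularities away from the origin are not the cause of the failure.

\begin{theorem}\label{thm:irred}
There is a $2$-dimensional Ehrhart fan $\Sigma$ with no $\mathrm{td}\in\mathrm{Diff}$ satisfying $\mathrm{Ehr}_\Sigma=\mathrm{td}\cdot\mathrm{Vol}_\Sigma$, such that the space of $2$-dimensional Minkowski weights on $\Sigma$ is $\mathbb{Q}\cdot1$ and the star of every ray is a tropical line: its rays are $r_0,\dots,r_k$ with $\sum_ir_i=0$, and any $k$ of them form part of a lattice basis, so it is the Bergman fan of $U_{2,k+1}$.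
\end{theorem}

Both defects have the same source: in a cube fan the two rays $g,-g$ over a vertex balance each other. We therefore replace the pair $g,-g$ by $g,\alpha-g$, where the vectors $\alpha$ cancel only when summed over a whole neighborhood. The graph $P_5$ is bipartite, and we keep this feature, calling the two kinds of vertices points and blocks; placing the rays over points and over blocks in complementary lattices makes all $s_\rho$ vanish. The next lemma describes the resulting stars. Recall that a sublattice is \emph{saturated} if the quotient is torsion-free, and that a basis of a saturated sublattice extends to a basis of the lattice.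

\begin{lemma}\label{lem:double}
Let $\alpha_0,\dots,\alpha_k$ be a unimodular circuit in a lattice $\Lambda$. Then the $2k+2$ vectors $g_i$, $\alpha_i-g_i$ form a unimodular circuit in $\Lambda\oplus\bigoplus_{i=0}^k\mathbb{Z}g_i$.
\end{lemma}

\begin{proof}
The vectors sum to $\sum_i\alpha_i=0$. They generate $\Lambda'\oplus\bigoplus_i\mathbb{Z}g_i$, where $\Lambda'$ is generated by $\alpha_1,\dots,\alpha_k$ and is therefore saturated of rank $k$. So they generate a saturated sublattice of rank $2k+1$. Any $2k+1$ of them still generate it, since the omitted vector is minus the sum of the others, and hence form a basis of it.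
\end{proof}

\subsection{The fan of a labeled incidence structure}

Consider a finite set of \emph{points} $i$ and a family of subsets $j$ called \emph{blocks}, together with vectors $\alpha(i)\in\mathbb{Z}^2$ and numbers $z_i\in\mathbb{Q}$ for the points and labels $\beta(j)\in\mathbb{Z}^2$ for the blocks, subject to the following conditions.
\begin{itemize}
\item[(a)] For each block $j$, the vectors $\alpha(i)$, $i\in j$, form a unimodular circuit.
\item[(b)] For each point $i$, the labels $\beta(j)$, $j\ni i$, form a unimodular circuit.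
\item[(c)] $\sum_i\alpha(i)=0$ and $\sum_j\beta(j)=0$.
\item[(d)] $\sum_{i\in j}z_i=0$ for each block $j$, and $\sum_iz_i\neq0$.
\item[(e)] The point--block incidence graph is connected.
\end{itemize}
Let $N_1=\mathbb{Z}^2\oplus\bigoplus_i\mathbb{Z}g_i$, $N_2=\mathbb{Z}^2\oplus\bigoplus_j\mathbb{Z}h_j$ and $N=N_1\oplus N_2$. The two rays \emph{over the point $i$} are generated by $g_i$ and $\alpha(i)-g_i$ in $N_1$; the two rays \emph{over the block $j$} are generated by $h_j$ and $\beta(j)-h_j$ in $N_2$. Let $\Sigma$ consist of the origin, these rays, and the cones spanned by a ray over $i$ and a ray over $j$ with $i\in j$.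

\begin{proposition}\label{prop:construction}
Under conditions \textup{(a)--(e)}, $\Sigma$ is a fan with all the properties in Theorem~\ref{thm:irred}.
\end{proposition}

\begin{proof}
\emph{Fan.} Each generator has coefficient $\pm1$ at exactly one $g_i$ or $h_j$, so the generators are primitive and pairwise distinct, and they generate distinct rays. A primitive $u\in N_1$ and a primitive $w\in N_2$ are part of a basis of $N$. If $\lambda u+\mu w=\lambda'u'+\mu'w'$ with nonnegative coefficients, then $\lambda u=\lambda'u'$ and $\mu w=\mu'w'$; so $\lambda=\lambda'=0$ unless $u=u'$, and $\mu=\mu'=0$ unless $w=w'$. Hence two cones meet in the cone on their common rays. By (a) and (b) every block contains a point and every point lies in a block, so $\Sigma$ is a purely $2$-dimensional unimodular fan.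

\emph{Balanced and Ehrhart.} The neighbors of a ray over $j$ are the rays over the points $i\in j$, and their generators sum to $\sum_{i\in j}\alpha(i)=0$ by (a). The neighbors of a ray over $i$ are the rays over the blocks $j\ni i$, and their generators sum to $\sum_{j\ni i}\beta(j)=0$ by (b). So \eqref{eq:bal} holds with all $s_\rho=0$, and $\Sigma$ is balanced by Lemma~\ref{lem:bal2}. By \eqref{eq:v} and (c), $v=2\sum_\rho u_\rho=2\sum_i\alpha(i)+2\sum_j\beta(j)=0$, so $\Sigma$ is an Ehrhart fan by Theorem~\ref{thm:dim2}(1), with $E_1=\sum_\rho f_\rho$.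

\emph{No operator.} Let $z\in\mathrm{PL}_{\mathbb{Q}}(\Sigma)$ have the value $z_i$ at $g_i$ and $0$ at all other ray generators. Since $s_\rho=0$, we have $(Bz)_\rho=\sum_{\tau\in\Gamma(\rho)}z_\tau$. This is $\sum_{i\in j}z_i=0$ if $\rho$ lies over $j$, and $0$ if $\rho$ lies over a point, because $z$ vanishes on the rays over blocks. So $z\in\ker B$, its class lies in $R^1$, and $\varphi_1(z)=E_1(z)=\sum_iz_i\neq0$ by (d). By Theorem~\ref{thm:criterion} and Lemma~\ref{lem:unit}, no $\mathrm{td}$ exists.

\emph{Stars.} Let $w$ generate a ray over $j$. Then $N/\mathbb{Z}w=N_1\oplus N_2/\mathbb{Z}w$, and the star has the ray generators $g_i$, $\alpha(i)-g_i$ for $i\in j$. By (a) and Lemma~\ref{lem:double} they form a unimodular circuit in $\mathbb{Z}^2\oplus\bigoplus_{i\in j}\mathbb{Z}g_i$, which is a direct summand of $N_1$ and hence of $N/\mathbb{Z}w$. For a ray over a point $i$, exchange the roles of $N_1$ and $N_2$ and use (b): the generators $h_j$, $\beta(j)-h_j$ for $j\ni i$ form a unimodular circuit in a direct summand of $N_2$.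

\emph{Minkowski weights.} Let $\ell$ be a linear functional on $A^2(\Sigma)$, and put $c_{\rho\tau}=\ell(x_\rho x_\tau)$ for neighbors $\rho,\tau$. Fix $\tau$. From $\ell(x_\tau m)=0$ for all $m\in M$ we get $\sum_{\rho\in\Gamma(\tau)}c_{\rho\tau}u_\rho=-\ell(x_\tau^2)u_\tau$. One side lies in $N_1\otimes\mathbb{Q}$ and the other in $N_2\otimes\mathbb{Q}$, so both vanish. The $u_\rho$ with $\rho\in\Gamma(\tau)$ form a unimodular circuit, so $c_{\rho\tau}$ does not depend on $\rho\in\Gamma(\tau)$: two cones of dimension $2$ with a common ray have the same weight. For $i\in j$ both rays over $i$ are neighbors of both rays over $j$, so (e) implies that the graph of neighboring rays is connected. Hence $c$ is constant. As $\Sigma$ is balanced, the space of weights is $\mathbb{Q}\cdot1$.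
\end{proof}

\subsection{Thirteen points and fourteen blocks}

It remains to satisfy (a)--(e). A unimodular circuit in $\mathbb{Z}^2$ has two or three elements, so each point lies in two or three blocks. Both cases must occur: summing the equations in (d) over all blocks counts $z_i$ once for each block through $i$, and if this number were the same for all points we would get $\sum_iz_i=0$.

Let $\alpha_1,\alpha_2$ be a basis of the first copy of $\mathbb{Z}^2$ and $\beta_1,\beta_2$ a basis of the second, and put $\alpha_3=-\alpha_1-\alpha_2$, $\beta_3=-\beta_1-\beta_2$. The triples $\{\alpha_1,\alpha_2,\alpha_3\}$, $\{\beta_1,\beta_2,\beta_3\}$, $\{-\beta_1,-\beta_2,-\beta_3\}$ and the pairs $\{\alpha_k,-\alpha_k\}$, $\{\beta_k,-\beta_k\}$ are unimodular circuits. Take $13$ points, with $k=1,2,3$: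
\[
\begin{array}{c|ccccccc}
i&p_k&q_k&a_k&b_1&b_2&c_1&c_2\\ \hline
\alpha(i)&\alpha_k&\alpha_k&-\alpha_k&\alpha_3&-\alpha_3&-\alpha_1&\alpha_1\\
z_i&1&1&-1&-2&-1&-1&-2
\end{array}
\]
Take the seven blocks
\[
\begin{array}{c|l}
\beta(j)&\text{blocks }j\\ \hline
\beta_1&\{p_1,a_1\},\ \{p_2,a_2\},\ \{p_3,a_3\}\\
\beta_2&\{p_1,p_2,b_1\},\ \{p_3,b_2\}\\
\beta_3&\{p_1,c_1\},\ \{p_2,p_3,c_2\}
\end{array}
\]
and their seven mirror images, obtained by replacing each $p_k$ by $q_k$ and each label by its negative; see Figure~\ref{fig:incidence}. The mirror makes the labels cancel, both in total and at each of the points $a_k$, $b_1,b_2$, $c_1,c_2$.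

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.4cm,y=1.05cm,every node/.style={font=\small,inner sep=2pt}]
\foreach \xx/\pt/\lab in {0/c_1/3,1/a_1/1,2/b_1/2,3/a_2/1,4/c_2/3,5/a_3/1,6/b_2/2}{
  \node[draw,circle] (m\xx) at (\xx,0) {$\pt$};
  \node[draw,rectangle] (u\xx) at (\xx,1) {$\beta_{\lab}$};
  \node[draw,rectangle] (d\xx) at (\xx,-1) {$-\beta_{\lab}$};
  \draw (u\xx)--(m\xx)--(d\xx);}
\foreach \idx/\xa/\xb/\xc in {1/0/1/2,2/2/3/4,3/4/5/6}{
  \node[draw,circle] (p\idx) at (\xb,2) {$p_{\idx}$};
  \node[draw,circle] (q\idx) at (\xb,-2) {$q_{\idx}$};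
  \draw (p\idx)--(u\xa) (p\idx)--(u\xb) (p\idx)--(u\xc);
  \draw (q\idx)--(d\xa) (q\idx)--(d\xb) (q\idx)--(d\xc);}
\end{tikzpicture}
\caption{The incidence graph of the $13$ points (circles) and $14$ blocks (boxes, marked with their labels); an edge joins a point to a block containing it. The labels adjacent to each point sum to zero because $\beta_1+\beta_2+\beta_3=0$. The fan has two rays over each vertex and four $2$-dimensional cones over each edge.}
\label{fig:incidence}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:irred}]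
We verify (a)--(e) and apply Proposition~\ref{prop:construction}. Since $\alpha(q_k)=\alpha(p_k)$ and $z_{q_k}=z_{p_k}$, the conditions on single blocks need only be checked for the seven listed ones.

(a) The blocks $\{p_k,a_k\}$, $\{p_3,b_2\}$, $\{p_1,c_1\}$ carry the pairs $\pm\alpha_k$, $\pm\alpha_3$, $\pm\alpha_1$. The blocks $\{p_1,p_2,b_1\}$ and $\{p_2,p_3,c_2\}$ carry $\alpha_1,\alpha_2,\alpha_3$ and $\alpha_2,\alpha_3,\alpha_1$.

(b) Each row of the table of blocks contains each $p_k$ exactly once, so the labels at $p_k$ are $\beta_1,\beta_2,\beta_3$ and those at $q_k$ are $-\beta_1,-\beta_2,-\beta_3$. Each of the other seven points lies in one listed block and in its mirror image, so its labels are $\pm\beta_1$, $\pm\beta_2$ or $\pm\beta_3$.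

(c) The vectors $\alpha(i)$ sum to zero within each of the groups $p$, $q$, $a$, $b$, $c$, and the labels of a block and of its mirror image cancel.

(d) Each two-element block has $z$-values $1,-1$, and each three-element block has $1,1,-2$. The total over the groups $p,q,a,b,c$ is $3+3-3-3-3=-3$.

(e) The points $p_1,p_2$ share a block, and so do $p_2,p_3$. Each of $a_k,b_1,b_2,c_1,c_2$ shares a block with some $p_k$, and $q_k$ shares a block with $a_k$. So all points lie in one component, and every block is joined to its points.
\end{proof}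

The fan lies in a lattice of rank $(2+13)+(2+14)=31$. It has $2\cdot27=54$ rays and, since there are $6\cdot3+7\cdot2=32$ incidences, $128$ cones of dimension $2$. The stars of its rays are the Bergman fans of $U_{2,4}$ and $U_{2,6}$.

\begin{thebibliography}{9}

\bibitem{DGM}
Matthew Dupraz, Andreas Gross, Leonid Monin,
\emph{A Riemann-Roch theorem for Frobenius quotients},
arXiv:2607.26176 (2026).

\end{thebibliography}
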